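\title{Base change of the dualizing complex along a contracting endomorphism}

\begin{abstract}
Let $R$ be a commutative Noetherian local ring with a dualizing complex $D$, and let $\phi$ be an endomorphism of $R$ some iterate of which maps the maximal ideal into its square. We prove that $R$ is Gorenstein if and only if the derived base change of $D$ along $\phi$ has finite injective dimension; this answers a question of Falahola and Marley. The proof shows that, modulo every power of the maximal ideal, the minimal free resolution of $D$ is isomorphic to its own base change along $\phi$, so that iterating $\phi$ kills its differential. The same method shows that for an arbitrary local endomorphism the base change of $D$ has finite injective dimension exactly when it is isomorphic to $D$, and it yields a test for the Gorenstein property by an arbitrary nonzero finitely generated module.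
\end{abstract}

\section{Introduction}

All rings in this paper are commutative and Noetherian, and $(R,\mathfrak m,k)$ is a local ring. Recall that $R$ is \emph{Gorenstein} if it has finite injective dimension as a module over itself. A \emph{dualizing complex} for $R$ is a bounded complex $D$ of injective modules, with finitely generated cohomology, such that the map $R\to\operatorname{Hom}_R(D,D)$ sending $1$ to the identity is a quasi-isomorphism. If $R$ is Artinian, the injective hull of $k$ is one; if $R$ is Cohen--Macaulay with canonical module $\omega_R$, the minimal injective resolution of $\omega_R$ is one. Thus $D$ is a substitute for $R$ that always has finite injective dimension, and $R$ is Gorenstein exactly when $D$ is a shift of $R$ in the derived category $\mathsf D(R)$ (Lemma~\ref{lem:gor}). We assume throughout that $R$ has a dualizing complex $D$. No statement below changes when $D$ is shifted, so we do not normalize it.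

For a ring homomorphism $\psi\colon S\to R$, let ${}^{\psi}\!R$ be $R$ with left $S$-action $s\cdot r=\psi(s)r$ and with ordinary multiplication as right $R$-action. Base change along $\psi$ is the functor $\psi^*=-\otimes_S{}^{\psi}\!R$ from $S$-modules to $R$-modules, and $\mathbf L\psi^*=-\otimes_S^{\mathbf L}{}^{\psi}\!R$ is its derived functor. On free modules it is explicit: $\psi^*(S^b)=R^b$, and a map with matrix $(a_{uv})$ becomes the map with matrix $(\psi(a_{uv}))$, because $ae\otimes1=e\otimes\psi(a)=(e\otimes1)\psi(a)$.

An endomorphism $\phi\colon R\to R$ is \emph{contracting} if $\phi^i(\mathfrak m)\subseteq\mathfrak m^2$ for some $i\ge1$. The model is the Frobenius map $r\mapsto r^p$ in prime characteristic $p$, for which $i=1$. Falahola and Marley \cite{FM} proved that if $R$ is Cohen--Macaulay with canonical module $\omega_R$ and $\phi$ is contracting, then $R$ is Gorenstein if and only if $\phi^*\omega_R$ has finite injective dimension. Beyond the Cohen--Macaulay case the canonical module is replaced by $D$ and base change by derived base change, and the following question is posed in \cite{FM}.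

\begin{quote}
\textbf{Question.} Let $\phi\colon R\to R$ be a contracting endomorphism, and suppose that $D\otimes_R^{\mathbf L}{}^{\phi}\!R$ has finite injective dimension. Must $R$ be Gorenstein?
\end{quote}

The complex $D\otimes_R^{\mathbf L}{}^{\phi}\!R$ can have cohomology in infinitely many degrees (Section~\ref{sec:example}), so the hypothesis needs a definition that makes sense for unbounded complexes. A complex $I$ of injective modules is \emph{semi-injective} if $\operatorname{Hom}_R(A,I)$ is acyclic for every acyclic complex $A$. With cohomological grading, and following Avramov and Foxby, we write $\operatorname{id}_RX<\infty$ if $X\cong I$ in $\mathsf D(R)$ for a semi-injective complex $I$ with $I^n=0$ for $n\gg0$. We never assume that the cohomology of $X$ is bounded. A bounded complex of injective modules is semi-injective, so a complex isomorphic in $\mathsf D(R)$ to one has finite injective dimension in our sense; and whenever we prove that an injective dimension is finite, we exhibit such a bounded complex. All results therefore hold as well for the more restrictive definition that requires $I$ to be bounded.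

Two extreme cases suggest the answer. If $\phi$ is an automorphism, then $\phi^*$ is an equivalence of module categories, so $\phi^*D$ is again a bounded complex of injective modules and the hypothesis says nothing about $R$. At the other extreme let $\phi(\mathfrak m)=0$. The complex $D$ has a free resolution whose matrices have entries in $\mathfrak m$, and $\phi$ kills them; so $\mathbf L\phi^*D$ is a direct sum of shifted copies of $R$, and its injective dimension is finite only if $R$ is Gorenstein. A high iterate of a contracting map looks like the second case modulo any given power of $\mathfrak m$, and one guesses that the answer is yes. The obstacles are that the hypothesis concerns $\phi$ alone and not its iterates, and that no iterate need kill $\mathfrak m$ exactly.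

\begin{theorem}\label{thm:main}
Let $\phi\colon R\to R$ be a contracting endomorphism. Then $\operatorname{id}_R(D\otimes_R^{\mathbf L}{}^{\phi}\!R)<\infty$ if and only if $R$ is Gorenstein.
\end{theorem}

The contracting hypothesis cannot be dropped, as $\phi=\mathrm{id}_R$ shows. For an endomorphism that is only \emph{local}, meaning $\phi(\mathfrak m)\subseteq\mathfrak m$, the hypothesis of the question still has a complete description.

\begin{theorem}\label{thm:local}
Let $\phi\colon R\to R$ be a local endomorphism. Then $\operatorname{id}_R(D\otimes_R^{\mathbf L}{}^{\phi}\!R)<\infty$ if and only if $D\otimes_R^{\mathbf L}{}^{\phi}\!R\cong D$ in $\mathsf D(R)$.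
\end{theorem}

If the homomorphism reaches deep enough into the $\mathfrak m$-adic filtration, then $D$ can be replaced by any test object and the source ring can be arbitrary. For a local ring $(S,\mathfrak n)$, let $\mathsf D^-_f(S)$ consist of the complexes whose cohomology is finitely generated in each degree and zero in degrees $\gg0$. A complex $L$ of free $S$-modules is \emph{minimal} if $\partial L\subseteq\mathfrak nL$. Every complex in $\mathsf D^-_f(S)$ has a \emph{minimal free resolution}: a quasi-isomorphism from a bounded above minimal complex of finite free modules.

\begin{theorem}\label{thm:test}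
Suppose that $R$ is not Gorenstein, and let $F$ be the minimal free resolution of $D$. Then $\partial_F\ne0$. Let $c\ge1$ be the largest integer with $\partial F\subseteq\mathfrak m^cF$. If $\psi\colon(S,\mathfrak n)\to(R,\mathfrak m)$ is a local homomorphism with $\psi(\mathfrak n)\subseteq\mathfrak m^{c+1}$, then $\operatorname{id}_R\mathbf L\psi^*M=\infty$ for every nonzero $M\in\mathsf D^-_f(S)$.
\end{theorem}

\begin{corollary}\label{cor:iterates}
Let $\phi\colon R\to R$ be a contracting endomorphism. Then $R$ is Gorenstein if and only if there is a nonzero $M\in\mathsf D^-_f(R)$, for instance a nonzero finitely generated module, with $\operatorname{id}_R\mathbf L(\phi^t)^*M<\infty$ for infinitely many $t$.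
\end{corollary}

Section~\ref{sec:example} runs the proof of Theorem~\ref{thm:main} on one Artinian ring. Sections~\ref{sec:inj} and~\ref{sec:nilp} supply the two tools that replace the special features of that ring, and Section~\ref{sec:factor} combines them into a factorization, Proposition~\ref{prop:factor}, from which all the theorems are deduced.

\section{The argument for one Artinian ring}\label{sec:example}

Let $R=k[x,y]/(x,y)^2$ and $E=\operatorname{Hom}_k(R,k)$. Since $\operatorname{Hom}_R(-,E)=\operatorname{Hom}_k(-,k)$, the module $E$ is injective and $\operatorname{Hom}_R(E,E)=R$, so $D=E$ is a dualizing complex. In the basis $1^*,x^*,y^*$ dual to $1,x,y$ we have $xx^*=yy^*=1^*$ and $yx^*=xy^*=0$. So $E$ is generated by $x^*$ and $y^*$, and its minimal free resolution is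
\[
F\colon\quad\cdots\to R^{12}\to R^6\to R^3\xrightarrow{\ \partial^{-1}\ }R^2\to0,\qquad
\partial^{-1}=\begin{pmatrix}y&0&x\\0&x&-y\end{pmatrix},
\]
with $R^2$ in degree $0$. Indeed, the kernel of $R^2\to E$ has dimension $6-3=3$, and the three columns are independent elements of it. The kernel of $\partial^{-1}$ contains $\mathfrak mR^3$ and has dimension $9-3=6$, so it equals $\mathfrak mR^3$. The map $(x\ \ y)\colon R^2\to R$ has image $\mathfrak m$ and kernel $\mathfrak mR^2$, so every further differential is a direct sum of copies of it.

Let $\phi$ be the $k$-algebra endomorphism with $\phi(x)=y$ and $\phi(y)=0$. Then $\phi(\mathfrak m)\not\subseteq\mathfrak m^2=0$ but $\phi^2(\mathfrak m)=0$, so $\phi$ is contracting with $i=2$. The complex $\mathbf L\phi^*E$ is represented by $G=\phi^*F$, which has the same ranks $2,3,6,12,\dots$ and differentials $\left(\begin{smallmatrix}0&0&y\\0&y&0\end{smallmatrix}\right)$ and sums of copies of $(y\ \ 0)$. Each of these matrices has a zero column, which gives a basis element that is a cycle; it is not a boundary because $G$ is minimal. Hence $G$ has nonzero cohomology in every negative degree.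

We show that $\operatorname{id}_RG=\infty$ by an argument that uses little about these matrices. Suppose that $G\cong I$ in $\mathsf D(R)$ with $I$ a bounded above complex of injective modules.

\emph{Factor $I$ through $E$.} The socle of $E$ is $k\cdot1^*$, so $E$ is the injective hull of $k$, and every injective $R$-module is a direct sum $E^{(\Lambda)}$. As $E$ is finitely generated, $\operatorname{Hom}_R(E,E^{(\Lambda)})=R^{(\Lambda)}$, and evaluation $R^{(\Lambda)}\otimes_RE\to E^{(\Lambda)}$ is bijective. So $P=\operatorname{Hom}_R(E,I)$ is a bounded above complex of free modules with $I=P\otimes_RE$, and $G\cong P\otimes_RF$ in $\mathsf D(R)$.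

\emph{Count ranks.} Discard a contractible summand to replace $P$ by a minimal complex $Q$, with ranks $p_j$. Then $G$ and $Q\otimes_RF$ are minimal, and minimal complexes that are isomorphic in $\mathsf D(R)$ are isomorphic as complexes (both facts are in Lemma~\ref{lem:nilp}). As $G$ vanishes in positive degrees, so does $Q$, and the ranks in degrees $0,-1,-2,\dots$ give
\[
2=2p_0,\qquad 3=3p_0+2p_{-1},\qquad 6=6p_0+3p_{-1}+2p_{-2},\qquad\dots
\]
Hence $p_0=1$ and $p_j=0$ for $j\ne0$; that is, $Q=R$ and $\phi^*F\cong F$.

\emph{Iterate.} The hypothesis on $\phi$ has become a fixed-point statement, which passes to iterates: $F\cong\phi^*F\cong(\phi^2)^*F$. The last complex has zero differential and $F$ does not, a contradiction. (Here one could also note that the cokernels in degree $0$ are $E$ and $(R/yR)^2$, of dimensions $3$ and $4$; it is the iteration that generalizes.)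

Three things change for a general ring. Injective modules are no longer sums of copies of one finitely generated module, and the equality $I=P\otimes E$ weakens to a quasi-isomorphism with $P$ a complex of flat modules. Flat modules that are not finitely generated need not be free and do not obey Nakayama's lemma, so minimality is available only after reduction modulo $\mathfrak m^N$. Finally, iterates of $\phi$ kill $\mathfrak m$ only modulo $\mathfrak m^N$, and Krull's intersection theorem is needed to return to $R$.

\section{Conventions and standard facts}\label{sec:conv}

Complexes are graded cohomologically, $L[t]^n=L^{n+t}$, and a module is a complex in degree $0$; thus $R[-s]$ is $R$ in degree $s$. The differentials on $\operatorname{Hom}$ and tensor complexes are $\partial(\alpha)=\partial\circ\alpha-(-1)^{|\alpha|}\alpha\circ\partial$ and $\partial(a\otimes b)=\partial a\otimes b+(-1)^{|a|}a\otimes\partial b$. Unadorned $\operatorname{Hom}$ and $\otimes$ are over $R$. For $N\ge1$ put $R_N=R/\mathfrak m^N$, and $L_N=L\otimes_RR_N$ for a complex $L$. We use the following facts, valid over any ring.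

\begin{itemize}
\item[(F1)] If $P$ is a bounded above complex of flat modules, then $P\otimes-$ preserves quasi-isomorphisms, so $P\otimes-$ computes $P\otimes^{\mathbf L}-$ and $\psi^*P$ computes $\mathbf L\psi^*P$. In particular, two such complexes that are isomorphic in $\mathsf D(R)$ stay isomorphic in the derived category after any base change.
\item[(F2)] If $L$ is a bounded above complex of projective modules, then $\operatorname{Hom}(L,-)$ preserves quasi-isomorphisms. Two such complexes that are isomorphic in the derived category are homotopy equivalent.
\item[(F3)] If $I$ is semi-injective, then $\operatorname{Hom}(-,I)$ preserves quasi-isomorphisms and $\operatorname{Hom}_{\mathsf D(R)}(M,I[n])=H^n\operatorname{Hom}(M,I)$. Bounded below complexes of injective modules are semi-injective.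
\end{itemize}

By (F3), if $\operatorname{id}_RX<\infty$ then there is $d$ with $\operatorname{Hom}_{\mathsf D(R)}(M,X[n])=0$ for all modules $M$ and all $n>d$. For $X$ a module this recovers the usual notion of finite injective dimension, and it has the following consequence.

\begin{itemize}
\item[(F4)] If $\operatorname{id}_RX<\infty$ and $R[-s]$ is a direct summand of $X$ in $\mathsf D(R)$, then $R$ is Gorenstein, because $\operatorname{Ext}^n_R(M,R)$ is a direct summand of $\operatorname{Hom}_{\mathsf D(R)}(M,X[n+s])$.
\end{itemize}

The word ``semi-injective'' is needed for these statements: over $k[x]/(x^2)$ the free resolution of $k$ is a bounded above complex of injective modules, while $k$ has infinite injective dimension.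

We also use two theorems on a finitely generated $R$-module $V$. Krull's intersection theorem says $\bigcap_N\mathfrak m^NV=0$. The Artin--Rees lemma gives, for a submodule $U\subseteq V$, an integer $a$ with $U\cap\mathfrak m^{N+a}V\subseteq\mathfrak m^NU$ for all $N$.

For the rest of the paper, $\varepsilon\colon F\to D$ is the minimal free resolution of $D$, and $b_i=\operatorname{rank}F^i<\infty$. Since $R\ne0$ is quasi-isomorphic to $\operatorname{Hom}(D,D)$, the complex $D$ is not acyclic by (F3), so $F\ne0$. Let $s=\max\{i:b_i\ne0\}$.

The contracting hypothesis enters only through the next lemma.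

\begin{lemma}\label{lem:contract}
A contracting endomorphism $\phi$ is local, and for every $N$ one has $\phi^t(\mathfrak m)\subseteq\mathfrak m^N$ for all $t\gg0$.
\end{lemma}

\begin{proof}
Let $\phi^i(\mathfrak m)\subseteq\mathfrak m^2$. If $x\in\mathfrak m$ and $\phi(x)$ were a unit, then $\phi^i(x)$ would be a unit lying in $\mathfrak m^2$. So $\phi$ is local, and $\phi(\mathfrak m^l)\subseteq\mathfrak m^l$ for all $l$. As $\phi^i$ is a ring homomorphism, $\phi^i(\mathfrak m^l)\subseteq\mathfrak m^{2l}$, and by induction $\phi^{ri}(\mathfrak m)\subseteq\mathfrak m^{2^r}$. Choose $r$ with $2^r\ge N$. For $t\ge ri$ we get $\phi^t(\mathfrak m)\subseteq\phi^{t-ri}(\mathfrak m^N)\subseteq\mathfrak m^N$.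
\end{proof}

\section{Complexes of injective modules are multiples of $D$}\label{sec:inj}

Finite injective dimension is a statement about injective modules, while base change is transparent on free ones. The following lemma connects the two: it writes a bounded above complex of injective modules as $D$ tensored with a complex of flat modules. It is the only place where the defining quasi-isomorphism $R\to\operatorname{Hom}(D,D)$ does real work.

\begin{lemma}\label{lem:eval}
Let $I$ be a bounded above complex of injective $R$-modules and $P=\operatorname{Hom}(D,I)$. Then $P$ is a bounded above complex of flat modules, and the evaluation map $P\otimes D\to I$, $\alpha\otimes d\mapsto\alpha(d)$, is a quasi-isomorphism. Hence $I\cong P\otimes D\cong P\otimes F$ in $\mathsf D(R)$.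
\end{lemma}

\begin{proof}
\emph{Flatness.} Let $J,J'$ be injective modules. For a finitely generated module $M$ the natural map $M\otimes\operatorname{Hom}(J,J')\to\operatorname{Hom}(\operatorname{Hom}(M,J),J')$ is bijective: both sides are additive and right exact in $M$, they agree for $M=R$, and $M$ is finitely presented. The right side is exact in $M$. Applying this to inclusions of ideals in $R$ shows that $\operatorname{Hom}(J,J')$ is flat. Since $D$ is bounded, $P^n=\prod_q\operatorname{Hom}(D^q,I^{q+n})$ is a finite product, hence flat, and it is zero for $n\gg0$.

\emph{One injective module.} Let $I=J$ be concentrated in a single degree. The terms of $D$ are not finitely generated, so the isomorphism above does not apply to them; we replace $D$ by $F$ in one slot. Consider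
\[
\theta\colon\operatorname{Hom}(D,J)\otimes F\to\operatorname{Hom}(\operatorname{Hom}(F,D),J),\qquad\theta(\alpha\otimes f)(h)=(-1)^{|f||h|}\alpha(h(f)).
\]
It is a chain map: both $\theta(\partial(\alpha\otimes f))(h)$ and $\partial(\theta(\alpha\otimes f))(h)$ equal
\[
(-1)^{|\alpha|+|f||h|}\bigl(-\alpha(\partial(hf))+(-1)^{|h|}\alpha(h(\partial f))\bigr).
\]
It is bijective: as $D$ is bounded, in each degree $\theta$ is a finite direct sum of maps $\operatorname{Hom}(D^q,J)\otimes F^i\to\operatorname{Hom}(\operatorname{Hom}(F^i,D^q),J)$, and these are bijective because $F^i$ is finite free. Next, the map $R\to\operatorname{Hom}(F,D)$ with $1\mapsto\varepsilon$ is the composite $R\to\operatorname{Hom}(D,D)\to\operatorname{Hom}(F,D)$, in which the first map is a quasi-isomorphism by definition and the second by (F3). As $J$ is injective, the induced map $\lambda\colon\operatorname{Hom}(\operatorname{Hom}(F,D),J)\to J$, evaluation at $\varepsilon$, is a quasi-isomorphism. Now $\lambda\theta(\alpha\otimes f)=\alpha(\varepsilon f)$, so $\lambda\theta$ is also the composite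
\[
\operatorname{Hom}(D,J)\otimes F\xrightarrow{\ 1\otimes\varepsilon\ }\operatorname{Hom}(D,J)\otimes D\xrightarrow{\ \mathrm{ev}\ }J .
\]
The map $1\otimes\varepsilon$ is a quasi-isomorphism by (F1), and therefore so is evaluation.

\emph{Bounded $I$.} Let $C(I)$ be the mapping cone of $\operatorname{Hom}(D,I)\otimes D\to I$, and let $I^{\ge j}$ be the subcomplex of $I$ formed by the terms of degree at least $j$. The sequences $0\to I^{\ge j+1}\to I^{\ge j}\to I^j[-j]\to0$ split in each degree, so $C$ takes them to exact sequences of complexes. By induction on the number of nonzero terms, $C(I)$ is acyclic.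

\emph{Bounded above $I$.} Let $D$ be concentrated in an interval of length $w$. Then
\[
C(I)^n=I^n\oplus\bigoplus_{q,q'}\operatorname{Hom}(D^q,I^{n+1+q-q'})\otimes D^{q'}
\]
involves only the $I^r$ with $|r-n|\le w+1$. So for $j\le n-w-2$ the complexes $C(I)$ and $C(I^{\ge j})$ agree in degrees $n-1,n,n+1$. As $I^{\ge j}$ is bounded, $H^n(C(I))=0$.

Finally, $P\otimes F\to P\otimes D$ is a quasi-isomorphism by (F1).
\end{proof}

\section{Minimal complexes over a ring with nilpotent maximal ideal}\label{sec:nilp}

The terms of $P$ are far from finitely generated and can be invisible to the residue field. If $R$ is a domain with fraction field $K\ne R$, then $K$ is injective and $\operatorname{Hom}(K,K)=K$ is a nonzero flat module with $K=\mathfrak mK$. At this stage nothing is known about the cohomology of $P$ either, so $P$ has no minimal free resolution to work with. Over $R_N$ these difficulties disappear, because the maximal ideal is nilpotent.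

\begin{lemma}\label{lem:nilp}
Let $(A,\mathfrak n,k)$ be a local ring with $\mathfrak n$ nilpotent, and write $\overline{(\ )}=-\otimes_Ak$. Modules are not assumed to be finitely generated.
\begin{itemize}
\item[(a)] A map of free $A$-modules that is bijective modulo $\mathfrak n$ is bijective, and one that is injective modulo $\mathfrak n$ is split injective with free cokernel. Flat $A$-modules are free.
\item[(b)] Every complex $P$ of free $A$-modules is isomorphic to $T\oplus Q$, with $T$ contractible and $Q$ a minimal complex of free modules with $\operatorname{rank}Q^i=\dim_kH^i(\overline P)$.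
\item[(c)] Bounded above minimal complexes of free $A$-modules that are isomorphic in $\mathsf D(A)$ are isomorphic as complexes.
\end{itemize}
\end{lemma}

\begin{proof}
If $\overline L=0$ then $L=\mathfrak nL=\mathfrak n^2L=\dots=0$; this is Nakayama's lemma for arbitrary modules.

(a) Let $f\colon U\to V$ be bijective modulo $\mathfrak n$. Then $\overline{\operatorname{coker}f}=0$, so $f$ is surjective. It splits since $V$ is free, so $\overline{\ker f}=\ker\overline f=0$ and $\ker f=0$. If $\overline f$ is only injective, let $V'\to V$ be a map from a free module that lifts a basis of a complement of $\overline f(\overline U)$ in $\overline V$. Then $U\oplus V'\to V$ is bijective modulo $\mathfrak n$, hence bijective, so $f$ is split injective with cokernel $V'$. If $L$ is flat, lift a basis of $\overline L$ to a map $V\to L$ with $V$ free; it is surjective as before. Let $K$ be its kernel. Since $\operatorname{Tor}_1^A(L,k)=0$, the sequence $0\to\overline K\to\overline V\to\overline L\to0$ is exact, so $\overline K=0$ and $K=0$.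

(b) The obstruction to minimality is the part of $\overline P$ on which $\overline\partial$ is nonzero; we lift it to a contractible subcomplex. Choose $W^i\subseteq\overline P{}^i$ complementary to $\ker\overline\partial{}^i$, and a map $\iota^i\colon U^i\to P^i$ from a free module that lifts a basis of $W^i$. Let $T=\bigoplus_i(U^i\xrightarrow{=}U^i)$, with the $i$th summand in degrees $i$ and $i+1$; it is contractible. Define a chain map $\tau\colon T\to P$ on the $i$th summand by $\iota^i$ in degree $i$ and $\partial\iota^i$ in degree $i+1$. In degree $i$ this is a map $U^i\oplus U^{i-1}\to P^i$. Modulo $\mathfrak n$, the first summand maps bijectively onto $W^i$, and the second onto $\overline\partial W^{i-1}=\operatorname{im}\overline\partial{}^{i-1}$; these subspaces meet in $0$ because $\operatorname{im}\overline\partial{}^{i-1}\subseteq\ker\overline\partial{}^i$. By (a), each $\tau^i$ is split injective with free cokernel. Put $Q=P/\tau T$. Then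
\[
\overline Q{}^i=\overline P{}^i/(W^i\oplus\operatorname{im}\overline\partial{}^{i-1})\cong\ker\overline\partial{}^i/\operatorname{im}\overline\partial{}^{i-1},
\]
and since every class has a representative in $\ker\overline\partial{}^i$, the differential of $\overline Q$ is zero. It remains to split $\tau$ as a chain map. Let $r\colon P\to T$ be a graded map with $r\tau=1$ and $\sigma$ a contraction of $T$, so $\partial\sigma+\sigma\partial=1$. Then $\rho=\partial\sigma r+\sigma r\partial$ satisfies $\partial\rho=\partial\sigma r\partial=\rho\partial$ and $\rho\tau=\partial\sigma+\sigma\partial=1$.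

(c) By (F2) there are chain maps $f\colon Q\to Q'$ and $g\colon Q'\to Q$ with $gf$ and $fg$ homotopic to the identities. A null-homotopic map $\partial h+h\partial$ between minimal complexes vanishes modulo $\mathfrak n$, so $\overline g\,\overline f=1$ and $\overline f\,\overline g=1$. By (a), every $f^i$ is bijective.
\end{proof}

\section{Factorization modulo $\mathfrak m^N$}\label{sec:factor}

The two lemmas turn finite injective dimension into an isomorphism of complexes, in which ranks and differentials can be compared directly.

\begin{proposition}\label{prop:factor}
Let $G$ be a bounded above minimal complex of free $R$-modules, and let $G\cong I$ in $\mathsf D(R)$ with $I$ a bounded above complex of injective modules. Put $P=\operatorname{Hom}(D,I)$ and $p_j=\dim_kH^j(P\otimes k)$. For every $N\ge1$ there are a bounded above minimal complex $Q$ of free $R_N$-modules with $\operatorname{rank}Q^j=p_j$ and an isomorphism of complexes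
\[
G_N\cong Q\otimes_{R_N}F_N .
\]
In particular $p_j=0$ for $j\gg0$, and
\begin{equation}\label{eq:ranks}
\operatorname{rank}G^n=\sum_{i+j=n}b_i\,p_j\qquad(n\in\mathbb Z).
\end{equation}
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:eval}, $G\cong P\otimes F$ in $\mathsf D(R)$, and both sides are bounded above complexes of flat modules. By (F1), $G_N\cong P_N\otimes_{R_N}F_N$ in $\mathsf D(R_N)$. The terms of $P_N$ are flat over $R_N$, hence free by Lemma~\ref{lem:nilp}(a), and $P_N\otimes_{R_N}k=P\otimes k$. Lemma~\ref{lem:nilp}(b) gives $P_N\cong T\oplus Q$ with $Q$ as required. As $T\otimes_{R_N}F_N$ is contractible, $G_N\cong Q\otimes_{R_N}F_N$ in $\mathsf D(R_N)$. Both sides are bounded above complexes of free $R_N$-modules. Both are minimal, the right side because $\partial(e\otimes f)=\partial e\otimes f\pm e\otimes\partial f$. Lemma~\ref{lem:nilp}(c) gives the isomorphism of complexes, and \eqref{eq:ranks} compares ranks in degree $n$.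
\end{proof}

The $p_j$ are cardinals, possibly infinite, and do not depend on $N$; the sums in \eqref{eq:ranks} have finitely many nonzero terms. For $N=1$ the proposition is the K\"unneth formula over $k$. A first application reads the Gorenstein property off the complex $F$.

\begin{lemma}\label{lem:gor}
The following are equivalent: \textup{(i)} $R$ is Gorenstein; \textup{(ii)} $F=R[-s]$; \textup{(iii)} $\partial_F=0$.
\end{lemma}

\begin{proof}
(i)$\Rightarrow$(ii). Apply Proposition~\ref{prop:factor} with $G=R$ and $I$ a bounded injective resolution of $R$. The left side of \eqref{eq:ranks} is $1$ for $n=0$ and $0$ otherwise. So some $p_j$ is nonzero; for this $j$, every $i$ with $b_i\ne0$ satisfies $i+j=0$, hence $i=s=-j$; and then $b_sp_{-s}=1$ gives $b_s=1$.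

(ii)$\Rightarrow$(iii) is immediate.

(iii)$\Rightarrow$(i). If $\partial_F=0$, then $D\cong F=\bigoplus_iR^{b_i}[-i]$ has $R[-s]$ as a direct summand, and $\operatorname{id}_RD<\infty$. Apply (F4).
\end{proof}

\section{The resolution of $D$ is a fixed point of base change}\label{sec:main}

By Lemma~\ref{lem:gor}, Theorem~\ref{thm:main} asks us to show that $\partial_F=0$. What is special about the complex $\phi^*F$ is that it has the same ranks as $F$, which leaves no room for the factor $Q$. This step needs only that $\phi$ is local. A local endomorphism $\phi$ induces $\phi_N\colon R_N\to R_N$, and $(\phi^*L)_N=\phi_N^*(L_N)$ for every complex $L$, both being the base change along $R\xrightarrow{\phi}R\to R_N$.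

\begin{proposition}\label{prop:fixed}
Let $\phi$ be a local endomorphism of $R$, and let $\mathbf L\phi^*D\cong I$ in $\mathsf D(R)$ with $I$ a bounded above complex of injective modules. Put $P=\operatorname{Hom}(D,I)$ and $p_j=\dim_kH^j(P\otimes k)$. Then $p_0=1$ and $p_j=0$ for $j\ne0$, and for every $N\ge1$ there is an isomorphism of complexes $\phi_N^*(F_N)\cong F_N$.
\end{proposition}

\begin{proof}
By (F1), $\mathbf L\phi^*D$ is represented by $G=\phi^*F$. It has ranks $b_n$, and it is minimal because the entries of its matrices lie in $\phi(\mathfrak m)\subseteq\mathfrak m$. So \eqref{eq:ranks} reads $b_n=\sum_{i+j=n}b_ip_j$. Not all $p_j$ vanish, since $b_s\ne0$; let $u=\max\{j:p_j\ne0\}$. The largest $n$ for which the right side is nonzero is $s+u$, and for the left side it is $s$, so $u=0$. For $n=s$ the only surviving term gives $b_s=b_sp_0$, and $0<b_s<\infty$ gives $p_0=1$. For $j<0$ and $n=s+j$, keep the two distinct terms $b_{s+j}p_0$ and $b_sp_j$: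
\[
b_{s+j}\ \ge\ b_{s+j}\,p_0+b_s\,p_j\ =\ b_{s+j}+b_s\,p_j .
\]
As $b_{s+j}$ is finite it cancels, and $p_j=0$. Thus the complex $Q$ of Proposition~\ref{prop:factor} is $R_N$ in degree $0$, and $\phi_N^*(F_N)=G_N\cong F_N$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $R$ is Gorenstein, then $F=R[-s]$ by Lemma~\ref{lem:gor}, so $\mathbf L\phi^*D\cong\phi^*F=R[-s]$ is isomorphic to a bounded complex of injective modules.

Conversely, let $\operatorname{id}_R\mathbf L\phi^*D<\infty$ and fix $N\ge1$. By Lemma~\ref{lem:contract}, $\phi$ is local, so $F_N\cong\phi_N^*(F_N)$ by Proposition~\ref{prop:fixed}. Applying $\phi_N^*$ repeatedly, and using $\phi_N^*\circ(\phi_N^t)^*=(\phi_N^{t+1})^*$, we get $F_N\cong(\phi_N^t)^*(F_N)$ for all $t\ge1$. By Lemma~\ref{lem:contract} there is $t$ with $\phi^t(\mathfrak m)\subseteq\mathfrak m^N$. The matrices of $\partial_F$ have entries in $\mathfrak m$, so $(\phi_N^t)^*(F_N)$ has zero differential, and hence so does the isomorphic complex $F_N$. This holds for every $N$, so the entries of $\partial_F$ lie in $\bigcap_N\mathfrak m^N=0$. By Lemma~\ref{lem:gor}, $R$ is Gorenstein.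
\end{proof}

The last step explains why Lemma~\ref{lem:nilp}(c) is needed: having zero differential is invariant under isomorphism of complexes but not under isomorphism in the derived category. For $\phi=\mathrm{id}_R$ everything up to $F_N\cong(\phi_N^t)^*(F_N)$ remains true and says nothing.

\section{Local endomorphisms}\label{sec:local}

To prove Theorem~\ref{thm:local} we must lift the isomorphisms $(\phi^*F)_N\cong F_N$ to $R$. They were constructed separately for each $N$ and need not be compatible, so we cannot pass to a limit. We use them only to transfer the vanishing of cohomology from $F$ to $\phi^*F$. This makes the cohomology of $P$ finitely generated, and then $P$ has a minimal free resolution over $R$ itself. Vanishing of $H^i(L)$ does not imply vanishing of $H^i(L_N)$, as a free resolution of $k$ shows; the right condition involves the transition maps.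

\begin{lemma}\label{lem:prozero}
Let $L$ be a complex of finite free $R$-modules. Then $H^i(L)=0$ if and only if for every $N$ there is $N'\ge N$ such that the map $H^i(L_{N'})\to H^i(L_N)$ is zero.
\end{lemma}

\begin{proof}
Let $H^i(L)=0$ and $N\ge1$. By the Artin--Rees lemma there is $N'\ge N$ with $\partial L^i\cap\mathfrak m^{N'}L^{i+1}\subseteq\mathfrak m^N\partial L^i$. A class in $H^i(L_{N'})$ is represented by some $x\in L^i$ with $\partial x\in\mathfrak m^{N'}L^{i+1}$. Then $\partial x=\partial y$ with $y\in\mathfrak m^NL^i$, so $x-y$ is a cycle and lies in $\partial L^{i-1}$. Hence the class of $x$ in $H^i(L_N)$ is zero.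

Conversely, let $x\in L^i$ be a cycle. Its class in $H^i(L_N)$ comes from $H^i(L_{N'})$ and so is zero; that is, $x\in\partial L^{i-1}+\mathfrak m^NL^i$ for every $N$. Krull's intersection theorem for $L^i/\partial L^{i-1}$ gives $x\in\partial L^{i-1}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:local}]
If $\mathbf L\phi^*D\cong D$, it is isomorphic to a bounded complex of injective modules.

Conversely, let $G=\phi^*F\cong I$ in $\mathsf D(R)$ with $I$ semi-injective and bounded above, and let $P$ and $p_j$ be as in Proposition~\ref{prop:fixed}. For $N'\ge N$, an isomorphism $G_{N'}\cong F_{N'}$ reduces modulo $\mathfrak m^N$ to an isomorphism $G_N\cong F_N$ compatible with the projections. So $H^i(G_{N'})\to H^i(G_N)$ is zero if and only if $H^i(F_{N'})\to H^i(F_N)$ is, and Lemma~\ref{lem:prozero} shows that $H^i(G)=0$ whenever $H^i(F)=0$. As $H^i(F)=H^i(D)$ vanishes for $i\ll0$, there is $a$ with $H^i(G)=0$ for $i<a$. Then $G$ is quasi-isomorphic to the bounded complex of finitely generated modules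
\[
Y\colon\quad0\to G^a/\partial G^{a-1}\to G^{a+1}\to\dots\to G^s\to0 .
\]
By (F3) and then (F2), there are isomorphisms $P=\operatorname{Hom}(D,I)\cong\operatorname{Hom}(F,I)\cong\operatorname{Hom}(F,Y)$ in $\mathsf D(R)$; the first is the only place in the proofs of the theorems where $I$ has to be semi-injective. Each term $\operatorname{Hom}(F,Y)^n=\prod_i\operatorname{Hom}(F^i,Y^{i+n})$ is a finite product of finitely generated modules, so $P$ has finitely generated cohomology. As $P$ is bounded above, $P\in\mathsf D^-_f(R)$. Let $Q\to P$ be its minimal free resolution. By (F1), $Q\otimes k\to P\otimes k$ is a quasi-isomorphism, and $Q\otimes k$ has zero differential, so $\operatorname{rank}Q^j=p_j$. Proposition~\ref{prop:fixed} gives $Q=R$. By Lemma~\ref{lem:eval}, $\mathbf L\phi^*D\cong I\cong P\otimes F\cong F\cong D$.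
\end{proof}

\section{Arbitrary test objects}\label{sec:test}

For a test object $M$ other than $D$, the ranks of the base-changed resolution are unrelated to the $b_i$, and \eqref{eq:ranks} no longer determines $Q$. But $F_N$ is still a tensor factor, and a tensor product with a nonzero complex of free modules cannot have zero differential unless $F_N$ does.

\begin{proof}[Proof of Theorem~\ref{thm:test}]
By Lemma~\ref{lem:gor}, $\partial_F\ne0$. By minimality $\partial F\subseteq\mathfrak mF$, and by Krull's intersection theorem a nonzero matrix entry of $\partial_F$ lies outside some power of $\mathfrak m$; so $c$ exists. Put $N=c+1$.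

Let $G'$ be the minimal $S$-free resolution of $M$; it is nonzero because $M$ is. Then $\mathbf L\psi^*M$ is represented by $G=\psi^*G'$, a nonzero bounded above complex of free $R$-modules whose matrices have entries in $\psi(\mathfrak n)\subseteq\mathfrak m^N$. So $G$ is minimal, and $G_N$ is nonzero with zero differential. Suppose $\operatorname{id}_RG<\infty$. By Proposition~\ref{prop:factor}, $G_N\cong Q\otimes_{R_N}F_N$, so $Q\ne0$ and $Q\otimes_{R_N}F_N$ has zero differential. Let $e$ be a basis element of some $Q^j\ne0$. For $f\in F_N^i$,
\[
0=\partial(e\otimes f)=\partial e\otimes f+(-1)^je\otimes\partial f,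
\]
and the two terms lie in the different summands $Q^{j+1}\otimes F_N^i$ and $Q^j\otimes F_N^{i+1}$. Hence $e\otimes\partial f=0$, and $\partial f=0$ since $e$ is a basis element. Thus $\partial F\subseteq\mathfrak m^{c+1}F$, contrary to the choice of $c$.
\end{proof}

\begin{remark}
The exponent $c+1$ cannot in general be lowered to $c$. If $\mathfrak m^2=0$ and $R$ is not Gorenstein, then $\mathfrak m^2F=0$ and $\partial_F\ne0$ give $c=1$; for $\psi=\mathrm{id}_R$ and $M=D$ we have $\psi(\mathfrak m)\subseteq\mathfrak m^c$ and $\operatorname{id}_R\mathbf L\psi^*M<\infty$. The ring of Section~\ref{sec:example} is of this kind.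
\end{remark}

\begin{proof}[Proof of Corollary~\ref{cor:iterates}]
If $R$ is Gorenstein, take $M=R$; then $\mathbf L(\phi^t)^*M=R$ for all $t$. If $R$ is not Gorenstein, let $c$ be as in Theorem~\ref{thm:test}. By Lemma~\ref{lem:contract}, $\phi^t$ is local and $\phi^t(\mathfrak m)\subseteq\mathfrak m^{c+1}$ for all $t\gg0$. By Theorem~\ref{thm:test}, for every nonzero $M\in\mathsf D^-_f(R)$ the injective dimension of $\mathbf L(\phi^t)^*M$ is finite for only finitely many $t$.
\end{proof}

\begin{remark}
The proof of Theorem~\ref{thm:test} uses $\psi$ and $M$ only through the fact that $G_{c+1}$ is nonzero with zero differential. If $\phi(\mathfrak m)\subseteq\mathfrak m^2$, as for the Frobenius map, this holds for $G=\phi^*F$, since $\phi(\mathfrak m^c)\subseteq\mathfrak m^{2c}\subseteq\mathfrak m^{c+1}$; for such $\phi$ one obtains Theorem~\ref{thm:main} without Proposition~\ref{prop:fixed}. The count of ranks is what handles contracting maps with $\phi(\mathfrak m)\not\subseteq\mathfrak m^2$: in Section~\ref{sec:example}, $c=1$ and the differential of $\phi^*F$ is nonzero modulo $\mathfrak m^2$.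
\end{remark}

\begin{thebibliography}{1}

\bibitem{FM}
Brittney Falahola and Thomas Marley, \emph{Characterizing Gorenstein rings using contracting endomorphisms}, arXiv:1806.10086 (2018).

\end{thebibliography}
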